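\title{Weighted translation operators on $L^p([0,1])$ are never supercyclic}

\begin{abstract}
For $\phi\in L^\infty([0,1])$ and $\alpha\in[0,1]$, let $T_{\phi,\alpha}f(x)=\phi(x)f(\{x+\alpha\})$ act on $L^p([0,1])$, $1<p<\infty$. We prove that $T_{\phi,\alpha}$ is never supercyclic, and hence never hypercyclic. More generally, a weighted composition operator induced by a measure-preserving map of an atomless probability space is not $N$-supercyclic for any $N\ge1$. The operators $T_{\phi,\alpha}$ can nevertheless be cyclic. The proof rests on one observation: as $g$ runs through the multiples $\lambda T^nf$ of the points of an orbit, the distribution of the ratio $Tg/g$ does not change.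
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $1<p<\infty$, let $m$ be Lebesgue measure on $[0,1]$, and let $L^p([0,1])$ be the complex Lebesgue space. Write $\{x\}$ for the fractional part of $x\in\mathbf R$. For $\alpha\in[0,1]$ and $\phi\in L^\infty([0,1])$, the \emph{weighted translation operator} $T_{\phi,\alpha}$ is defined by
\[
T_{\phi,\alpha}f(x)=\phi(x)\,f(\{x+\alpha\})\qquad\text{a.e.\ on }[0,1].
\]
Thus $T_{\phi,\alpha}=M_\phi U_\alpha$, where $M_\phi f=\phi f$ and $U_\alpha f=f\circ R$ with $Rx=\{x+\alpha\}$. The weight $\phi(x)=x$ gives the Bishop operators. The map $R$ preserves $m$: for $\alpha\in(0,1)$ it translates $[0,1-\alpha)$ onto $[\alpha,1)$ and $[1-\alpha,1)$ onto $[0,\alpha)$, and for $\alpha\in\{0,1\}$ it is the identity on $[0,1)$. Hence $U_\alpha$ is an isometry and $\|T_{\phi,\alpha}\|\le\|\phi\|_\infty$.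

A bounded operator $T$ on a complex Banach space $Y\neq\{0\}$ is called
\begin{itemize}
\item \emph{hypercyclic} if $\{T^nf:n\ge0\}$ is dense for some $f\in Y$;
\item \emph{supercyclic} if $\{\lambda T^nf:\lambda\in\mathbf C,\ n\ge0\}$ is dense for some $f\in Y$;
\item \emph{$N$-supercyclic} if $\bigcup_{n\ge0}T^nE$ is dense for some $N$-dimensional subspace $E$;
\item \emph{cyclic} if the linear span of $\{T^nf:n\ge0\}$ is dense for some $f\in Y$.
\end{itemize}
Supercyclic means $1$-supercyclic, and hypercyclic implies supercyclic, which implies cyclic. The following question is posed in \cite{Behani}.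

\medskip
\noindent\textbf{Question.} \emph{Is it true that, for every $\phi\in L^\infty([0,1])$ and every $\alpha\in[0,1]$, the operator $T_{\phi,\alpha}$ is not hypercyclic on $L^p([0,1])$?}
\medskip

A dense orbit is unbounded and comes arbitrarily close to $0$, and in the simplest cases norms alone rule this out. If $\|\phi\|_\infty\le1$, as for the Bishop operators, every orbit is bounded. If $|\phi|\ge1$ a.e., then $\|T^nf\|_p\ge\|f\|_p$ for $T=T_{\phi,\alpha}$ and all $n$. If $\alpha=a/b$ is rational, then $R^b$ is the identity on $[0,1)$, so $T^b=M_\psi$ with $\psi=\prod_{i<b}\phi\circ R^i$, and $T^{bq+j}f=\psi^q\,T^jf$. When $A=\{|\psi|\le1\}$ has positive measure, the restrictions of the orbit to $A$ are bounded in $L^p(A)$, so the orbit is not dense; otherwise $\|T^{bq+j}f\|_p\ge\min_{j<b}\|T^jf\|_p$, and this minimum is positive unless the orbit is finite. None of these arguments applies when $\alpha$ is irrational and the weight, like $\phi(x)=cx$ with $c>1$, expands on one part of the interval and contracts on another.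

Further evidence comes from the Hypercyclicity Criterion. An operator $T$ on a separable Banach space $Y$ \emph{satisfies the criterion} if there are dense sets $Y_0,Y_1\subset Y$, integers $n_1<n_2<\cdots$ and maps $S_k:Y_1\to Y$ such that $T^{n_k}y\to0$ for $y\in Y_0$, and $S_ky\to0$, $T^{n_k}S_ky\to y$ for $y\in Y_1$. Such an operator is hypercyclic. It is known that the operators $T_{\phi,\alpha}$ do not satisfy the criterion; a short reason opens Section~\ref{sec:one}. The failure of a sufficient condition suggests the answer yes without proving it. The answer is yes, even if arbitrary scalar multiples are allowed.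

\begin{theorem}\label{thm:super}
Let $1<p<\infty$, $\phi\in L^\infty([0,1])$ and $\alpha\in[0,1]$. Then $T=T_{\phi,\alpha}$ is not supercyclic on $L^p([0,1])$: no set $\{\lambda T^nf:\lambda\in\mathbf C,\ n\ge0\}$ is dense. In particular, $T_{\phi,\alpha}$ is not hypercyclic.
\end{theorem}

The arithmetic of $\alpha$ plays no role; what matters is that $R$ preserves a probability measure. Recall that a measure space is \emph{atomless} if every measurable set of positive measure contains a measurable subset of strictly smaller positive measure.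

\begin{theorem}\label{thm:N}
Let $(X,\mu)$ be an atomless probability space, let $R:X\to X$ be measurable with $\mu(R^{-1}B)=\mu(B)$ for all measurable $B$, let $\phi\in L^\infty(\mu)$ and $1\le p<\infty$, and let $T=M_\phi C_R$, where $C_Rf=f\circ R$. Then $T$ is not $N$-supercyclic on $L^p(\mu)$ for any $N\ge1$: for every $N$-dimensional subspace $E$, the set $\bigcup_{n\ge0}T^nE$ is not dense. In particular, this holds for all the operators $T_{\phi,\alpha}$.
\end{theorem}

``Supercyclic'' cannot be weakened to ``cyclic'' in these statements.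

\begin{proposition}\label{prop:cyclic}
For every irrational $\alpha\in[0,1]$, the operator $T_{1,\alpha}=U_\alpha$ is cyclic on $L^p([0,1])$, $1<p<\infty$.
\end{proposition}

Theorem~\ref{thm:super} is contained in the case $N=1$ of Theorem~\ref{thm:N}. We prove it separately in Section~\ref{sec:one}, because the proof is short, answers the question, and shows the mechanism free of technicalities. Section~\ref{sec:N} adds what is needed for $N\ge2$, and Section~\ref{sec:limits} proves Proposition~\ref{prop:cyclic} and tests the hypotheses of Theorem~\ref{thm:N}.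

\section{Laws and the ratio identity}\label{sec:tools}

From here to the end of Section~\ref{sec:N}, $(X,\mu)$, $R$, $\phi$, $p$ and $T=M_\phi C_R$ are as in Theorem~\ref{thm:N}; the operators $T_{\phi,\alpha}$ are the case $X=[0,1]$, $\mu=m$, $Rx=\{x+\alpha\}$.

The \emph{law} of a measurable function $u:X\to\mathbf C$ is the probability measure $B\mapsto\mu(u\in B)$ on the Borel sets of $\mathbf C$. It is determined by the integrals $\int\psi(u)\,d\mu$ over bounded continuous $\psi$. The law of $u$ is the point mass $\delta_c$ exactly when $u=c$ a.e. A sequence $u_k$ converges to $u$ \emph{in measure} if $\mu(|u_k-u|>\varepsilon)\to0$ for every $\varepsilon>0$. We use four facts.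
\begin{itemize}
\item[(F1)] \emph{Invariance.} The function $u\circ R^n$ has the same law as $u$, because $\{u\circ R^n\in B\}=R^{-n}\{u\in B\}$. In particular $C_R$ is a well-defined isometry of $L^p(\mu)$, the operator $T$ is bounded, and $u\ne0$ a.e.\ implies $u\circ R^n\ne0$ a.e.
\item[(F2)] \emph{Modes of convergence.} Convergence in $L^p$ implies convergence in measure; so does a.e.\ convergence, since $\mu(X)<\infty$. A sequence that converges in measure has a subsequence that converges a.e.
\item[(F3)] \emph{Limits of laws.} If $u_k\to u$ in measure, then $\int\psi(u_k)\,d\mu\to\int\psi(u)\,d\mu$ for every bounded continuous $\psi$: every subsequence has an a.e.\ convergent subsequence, to which dominated convergence applies. Hence, if $u_k$ and $u_k'$ have the same law for each $k$, and $u_k\to u$, $u_k'\to u'$ in measure, then $u$ and $u'$ have the same law.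
\item[(F4)] \emph{Halving.} In an atomless probability space, every measurable set is the disjoint union of two measurable sets of equal measure. So a set of positive measure splits into any finite number of pieces of positive measure, and $L^p(\mu)$ is infinite-dimensional.
\end{itemize}

Fix an everywhere finite representative of $\phi$, and for a measurable function $f:X\to\mathbf C$ let $Tf$ denote the function $\phi\cdot f\circ R$, defined at every point. Put $\phi_0=1$ and $\phi_n=\prod_{i<n}\phi\circ R^i$. Since $\phi\cdot\phi_n\circ R=\phi_{n+1}$, induction gives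
\[
T^nf=\phi_n\cdot f\circ R^n\qquad\text{everywhere on }X .
\]
The products $\phi_n$ are the part of the dynamics that is hard to control. They do not depend on $f$, so they cancel in a quotient: at every point where $T^ng\ne0$ we have $g\circ R^n\neq0$ and
\begin{equation}\label{eq:pair}
\frac{T^nf}{T^ng}=\Big(\frac fg\Big)\circ R^n .
\end{equation}
Apply this to the pair $(Tf,f)$. For every $\lambda\ne0$, at every point where $T^nf\neq0$,
\begin{equation}\label{eq:ratio}
\frac{T(\lambda T^nf)}{\lambda T^nf}=\Big(\frac{Tf}{f}\Big)\circ R^n .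
\end{equation}
By (F1), the right-hand side has a law that depends neither on $n$ nor on $\lambda$. To divide and take logarithms, we need the weight to be nonzero.

\begin{lemma}\label{lem:weight}
Suppose that $\bigcup_{n\ge0}T^nE$ is dense in $L^p(\mu)$ for some finite-dimensional subspace $E$. Then $\phi\ne0$ a.e. Consequently $\phi_n\neq0$ a.e., and $\mu(T^nf=0)=\mu(f=0)$ for every measurable $f$ and every $n\ge0$.
\end{lemma}

\begin{proof}
Suppose $\mu(\phi=0)>0$ and let $F$ be the space of $g\in L^p(\mu)$ that vanish a.e.\ on $\{\phi=0\}$. It is closed by (F2) and does not contain $1$. The space $E$ is closed, and proper by (F4). For $n\ge1$ we have $T^nE\subset F$, so the dense set lies in the closed set $E\cup F$, and $E\cup F=L^p(\mu)$. Then $1\in E\setminus F$, and any $g\notin E$ lies in $F\setminus E$; the sum $1+g$ lies in neither space, a contradiction. Thus $\phi\neq0$ a.e., and $\phi_n\ne0$ a.e.\ by (F1). Finally $\mu(T^nf=0)=\mu(f\circ R^n=0)=\mu(f=0)$.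
\end{proof}

When $R$ acts trivially, the ratio $Tg/g$ equals $\phi$ for every $g$ and carries no information. That case is handled by a dimension count, through the next lemma. For a measurable set $Z\subset X$, let $L^0(Z)$ be the space of real measurable functions on $Z$ modulo equality a.e.

\begin{lemma}\label{lem:closed}
Let $V$ be a finite-dimensional subspace of $L^0(Z)$. If $u_k\in V$ and $u_k\to u\in L^0(Z)$ in measure, then $u\in V$.
\end{lemma}

\begin{proof}
Let $e_1,\dots,e_d$ be a basis of $V$, write $u_k=\sum_ib_{i,k}e_i$ with $b_k\in\mathbf R^d$, and pass to a subsequence with $u_k\to u$ a.e. If $(b_k)$ were unbounded, then along a subsequence $|b_k|\to\infty$ and $b_k/|b_k|\to\beta$ with $|\beta|=1$. The functions $u_k/|b_k|$ would tend a.e.\ both to $0$ and to $\sum_i\beta_ie_i$, contradicting linear independence. So along a subsequence $b_k\to b$, and $u=\sum_ib_ie_i$.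
\end{proof}

\section{One orbit up to scalars}\label{sec:one}

The idea is easiest to see for two orbits. No pair $(f,g)$ has a dense orbit $\{(T^nf,T^ng)\}$ in $L^p\times L^p$. Otherwise, for $c=1$ and for $c=2$ there are $n_k$ with $T^{n_k}f\to c$ and $T^{n_k}g\to1$ a.e. Let $u=f/g$ where $g\ne0$ and $u=0$ elsewhere. At almost every point $T^{n_k}g\neq0$ for large $k$, so $u\circ R^{n_k}\to c$ a.e.\ by \eqref{eq:pair}. By (F1) and (F3) the law of $u$ is $\delta_c$, and it cannot be both $\delta_1$ and $\delta_2$. This explains why $T_{\phi,\alpha}$ fails the Hypercyclicity Criterion: otherwise $T\oplus T$ would satisfy it with $Y_0\times Y_0$, $Y_1\times Y_1$ and $S_k\times S_k$, and would have a dense orbit.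

With a single orbit, the second vector has to come from the orbit itself, and the natural candidate is $Tf$. Since $T$ is continuous, $g_k\to g$ forces $(Tg_k,g_k)\to(Tg,g)$. The pairs that we can approximate are therefore not arbitrary, but have the form $(Tg,g)$, and \eqref{eq:ratio} will show that $\log|Tg/g|$ has the same law for all nonvanishing $g$. Taking $g=1$, this law is that of $\log|\phi|$. It remains to find $g$ for which $\log|Tg/g|$ has another law.

\begin{example}\label{ex:half}
Let $\alpha=1/2$, $\phi\neq0$ a.e., $A=[0,1/2)$ and $g=e^{t1_A}$ with $t>0$. Since $R$ exchanges $A$ and $[1/2,1)$,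
\[
\log|Tg/g|=\log|\phi|-t\ \text{ on }A,\qquad \log|Tg/g|=\log|\phi|+t\ \text{ on }[1/2,1).
\]
Choose $M$ such that $G=\{|\log|\phi||\le M\}$ has measure greater than $1/2$, and take $t>2M$. Then $|\log|Tg/g||>M$ a.e.\ on $G$, so the law of $\log|Tg/g|$ gives $[-M,M]$ mass less than $1/2$, whereas the law of $\log|\phi|$ gives it mass greater than $1/2$.
\end{example}

\begin{proof}[Proof of Theorem~\ref{thm:super}]
Suppose that $\{\lambda T^nf:\lambda\in\mathbf C,\ n\ge0\}$ is dense in $L^p([0,1])$.

\emph{Step 1: nothing vanishes.} Let $Z=\{f=0\}$. The function $\lambda T^nf$ vanishes on $R^{-n}Z$, so $\|1-\lambda T^nf\|_p^p\ge m(R^{-n}Z)=m(Z)$ for all $\lambda$ and $n$. By density $m(Z)=0$. Lemma~\ref{lem:weight} with $E=\mathbf Cf$ gives $\phi\ne0$ a.e.\ and $T^nf\ne0$ a.e.\ for every $n$. In particular $w=Tf/f$ is finite and nonzero a.e.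

\emph{Step 2: for every $g\in L^p$ with $g\ne0$ a.e., $\log|Tg/g|$ has the law of $\log|w|$.} Choose $g_k=\lambda_kT^{n_k}f\to g$ in $L^p$; as $g\ne0$, we may assume $\lambda_k\neq0$. Then $Tg_k\to Tg$ in $L^p$, and by (F2), along a subsequence, $g_k\to g$ and $Tg_k\to Tg$ a.e. Both limits are nonzero a.e., the second because $Tg=\phi\cdot g\circ R$. Hence $\log|Tg_k/g_k|\to\log|Tg/g|$ a.e. By \eqref{eq:ratio}, $\log|Tg_k/g_k|=\log|w|\circ R^{n_k}$ a.e., which has the law of $\log|w|$ by (F1). The claim follows from (F3).

\emph{Step 3: the case $\alpha\in(0,1)$.} Let $v$ be real and bounded, and apply Step~2 to $g=e^{kv}$, $k=1,2,\dots$. Since $Tg/g=\phi\,e^{k(v\circ R-v)}$, the functions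
\[
\tfrac1k\log|\phi|+(v\circ R-v)\qquad\text{and}\qquad\tfrac1k\log|w|
\]
have the same law. As $\log|\phi|$ and $\log|w|$ are finite a.e., the first tends a.e.\ to $v\circ R-v$ and the second to $0$. By (F3), $v\circ R-v$ has law $\delta_0$, that is, $v\circ R=v$ a.e. For $v(x)=x$, however, $v\circ R-v$ equals $\alpha$ on $[0,1-\alpha)$ and $\alpha-1$ on $[1-\alpha,1)$, and neither value is $0$.

\emph{Step 4: the case $\alpha\in\{0,1\}$.} Now $T=M_\phi$. Put $L=\log|\phi|$ and $V=\operatorname{span}(1,L)\subset L^0([0,1])$. The logarithms $\log|\lambda\phi^nf|=\log|f|+nL+\log|\lambda|$, $\lambda\neq0$, all lie in $\log|f|+V$. Let $u$ be real and bounded, and choose $\lambda_k\phi^{n_k}f\to e^u$ in $L^p$ and a.e., with $\lambda_k\ne0$. Then $n_kL+\log|\lambda_k|\to u-\log|f|$ a.e., so $u-\log|f|\in V$ by Lemma~\ref{lem:closed}. With $u=0$ this gives $\log|f|\in V$, hence $u\in V$ for every real bounded $u$. But $\dim V\le2$, while $1,x,x^2$ are linearly independent.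

Both cases are contradictory, so $T$ is not supercyclic.
\end{proof}

\section{Orbits of finite-dimensional subspaces}\label{sec:N}

Let $E=\operatorname{span}(f_1,\dots,f_N)$ have dimension $N$. Fix everywhere finite representatives of the $f_j$, and for $c\in\mathbf C^N$ put $f_c=\sum_jc_jf_j$, so that $f_c(x)$ is linear in $c$ at every point $x$. The elements of $\bigcup_nT^nE$ are the functions $T^nf_c$. By \eqref{eq:ratio}, their ratios have the law of $Tf_c/f_c$, which now depends on $c$, and Step~2 above is lost. The loss is real.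

\begin{example}\label{ex:two}
In the setting of Example~\ref{ex:half}, let $f_1=1_A$, $f_2=1-1_A$ and $c_k=(e^k,1)$. Then $f_{c_k}=e^{k1_A}$, so the plane $E$ contains all the test functions of that example, and $\frac1k\log|Tf_{c_k}/f_{c_k}|$ tends a.e.\ to $-1$ on $A$ and to $+1$ off $A$, not to $0$.
\end{example}

What survives is a bound on the number of limit values. In Example~\ref{ex:two}, $|f_{c_k}|$ has two orders of magnitude, $e^k$ on $A$ and $1$ off $A$. In general there are at most $N$ orders of magnitude, each on a set that does not depend on $k$.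

\begin{lemma}\label{lem:scales}
Let $c_k\in\mathbf C^N\setminus\{0\}$ satisfy $\mu(f_{c_k}=0)\to0$. After passing to a subsequence, there are an integer $r\le N$, disjoint measurable sets $Z_1,\dots,Z_r$ with $\mu(Z_1\cup\dots\cup Z_r)=1$, and real numbers $\ell_{j,k}$ such that, for each $j$ and each $x\in Z_j$, we have $f_{c_k}(x)\ne0$ for large $k$ and $\log|f_{c_k}(x)|-\ell_{j,k}$ converges to a finite limit.
\end{lemma}

\begin{proof}
We extract the dominant direction of $c_k$, then the dominant direction of the remainder, and so on. Put $c_k^{(1)}=c_k$. Suppose that orthonormal vectors $d_1,\dots,d_{j-1}$ and nonzero vectors $c_k^{(j)}$ orthogonal to them are given. Pass to a subsequence along which $c_k^{(j)}/|c_k^{(j)}|$ converges to a unit vector $d_j$, which is orthogonal to $d_1,\dots,d_{j-1}$. Put $a_{j,k}=\langle c_k^{(j)},d_j\rangle$ and $c_k^{(j+1)}=c_k^{(j)}-a_{j,k}d_j$; this vector is orthogonal to $d_1,\dots,d_j$, and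
\begin{equation}\label{eq:scales}
\frac{a_{j,k}}{|c_k^{(j)}|}\to1,\qquad \frac{c_k^{(j+1)}}{|c_k^{(j)}|}\to d_j-d_j=0 .
\end{equation}
If $c_k^{(j+1)}=0$ for infinitely many $k$, keep those $k$, set $r=j$ and stop. Otherwise discard finitely many $k$ and continue. The process stops at some $r\le N$, since a vector orthogonal to $N$ orthonormal vectors of $\mathbf C^N$ is zero. After discarding finitely many $k$, \eqref{eq:scales} gives
\[
c_k=\sum_{j\le r}a_{j,k}d_j,\qquad a_{j,k}\ne0,\qquad \frac{a_{j+1,k}}{a_{j,k}}\to0\quad(j<r).
\]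
At a point $x$, the size of $f_{c_k}(x)$ is dictated by the first $d_j$ with $f_{d_j}(x)\neq0$. So let
\[
Z_j=\{f_{d_1}=\dots=f_{d_{j-1}}=0,\ f_{d_j}\ne0\}\quad(1\le j\le r),\qquad Z_\infty=\{f_{d_1}=\dots=f_{d_r}=0\}.
\]
These sets partition $X$. On $Z_\infty$ every $f_{c_k}$ vanishes, so $\mu(Z_\infty)\le\mu(f_{c_k}=0)\to0$. On $Z_j$,
\[
\frac{f_{c_k}}{a_{j,k}}=f_{d_j}+\sum_{i>j}\frac{a_{i,k}}{a_{j,k}}f_{d_i}\ \longrightarrow\ f_{d_j}\ne0 .
\]
Take $\ell_{j,k}=\log|a_{j,k}|$.
\end{proof}

In Example~\ref{ex:two}, $d_1=(1,0)$, $d_2=(0,1)$, $Z_1=A$, $Z_2=[0,1]\setminus A$, $\ell_{1,k}=k$ and $\ell_{2,k}=0$.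

In the proof of Theorem~\ref{thm:super} we first let the approximation of a fixed target converge, and then let the target $e^{kv}$ grow. Now the vectors $c$ used for different targets must be fed to Lemma~\ref{lem:scales} as one sequence, so we choose one approximant for each $k$. An additive error of size $1$ in the logarithms is harmless, because we divide by $k$.

\begin{lemma}\label{lem:approx}
Suppose that $\bigcup_nT^nE$ is dense in $L^p(\mu)$, and let $v$ be real and bounded. For each $k\ge2$ there are $n_k\ge0$, $c_k\in\mathbf C^N\setminus\{0\}$ and a measurable set $W_k$ with $\mu(W_k)\le1/k$ such that $h_k=T^{n_k}f_{c_k}$ satisfies, outside $W_k$, $h_k\ne0$, $Th_k\neq0$ and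
\begin{equation}\label{eq:approx}
\big|\log|h_k|-kv\big|\le1,\qquad \Big|\log\Big|\frac{Th_k}{h_k}\Big|-\log|\phi|-k(v\circ R-v)\Big|\le1 .
\end{equation}
Moreover $\mu(f_{c_k}=0)\le1/k$.
\end{lemma}

\begin{proof}
Fix $k$ and put $g=e^{kv}$. By Lemma~\ref{lem:weight}, $\phi\ne0$ a.e., so $Tg\neq0$ a.e. Take $h^{(i)}\in\bigcup_nT^nE$ with $h^{(i)}\to g$ in $L^p$. Then $Th^{(i)}\to Tg$ in $L^p$, and along a subsequence both convergences hold a.e. At almost every point, therefore, for all large $i$ the numbers $h^{(i)}$ and $Th^{(i)}$ are nonzero, $\log|h^{(i)}|$ is within $1$ of $\log g=kv$, and $\log|Th^{(i)}/h^{(i)}|$ is within $1$ of $\log|Tg/g|=\log|\phi|+k(v\circ R-v)$. The set where one of these conditions fails for $h^{(i)}$ has measure tending to $0$. Choose $i$ for which this measure is at most $1/k$, let $W_k$ be the set, and write $h^{(i)}=T^{n_k}f_{c_k}$. Since $\mu(W_k)<1$, we have $c_k\ne0$. By Lemma~\ref{lem:weight}, $\mu(f_{c_k}=0)=\mu(h_k=0)\le\mu(W_k)$.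
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:N}]
Suppose that $\bigcup_nT^nE$ is dense. Then $L=\log|\phi|$ is finite a.e.\ by Lemma~\ref{lem:weight}. For a real bounded $v$, chosen below, take $n_k,c_k,W_k,h_k$ from Lemma~\ref{lem:approx}, and then $r$, $Z_j$, $\ell_{j,k}$ from Lemma~\ref{lem:scales}; the index $k$ runs through the resulting subsequence.

\medskip
\emph{Case 1: $C_R\ne I$ on $L^p(\mu)$.} We show that the rescaled logarithmic ratios have at most $N^2$ limit values, and we choose $v$ so that $v\circ R-v$ takes more.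

\emph{Choice of $v$.} Simple functions are dense in $L^p(\mu)$ and $C_R1_B=1_{R^{-1}B}$, so there is a measurable $B$ with $\mu(B\,\triangle\,R^{-1}B)>0$. The sets $D=B\setminus R^{-1}B$ and $R^{-1}B\setminus B$ both have measure $\mu(B)-\mu(B\cap R^{-1}B)$, so $\mu(D)>0$. If $x\in D$, then $Rx\notin B$, hence $Rx\notin D$. By (F4), split $D$ into sets $D_1,\dots,D_{N^2+1}$ of positive measure, and let $v=s$ on $D_s$ and $v=0$ off $D$. Then $v\circ R-v=-s$ on $D_s$.

\emph{The ratios seen from the target.} Let $q_k=\log|Tf_{c_k}/f_{c_k}|$ where $f_{c_k}\ne0$ and $Tf_{c_k}\neq0$, and $q_k=0$ elsewhere. Outside $W_k$, both $h_k=\phi_{n_k}\cdot f_{c_k}\circ R^{n_k}$ and $Th_k=\phi_{n_k}\cdot(Tf_{c_k})\circ R^{n_k}$ are nonzero, so $q_k\circ R^{n_k}=\log|Th_k/h_k|$ there by \eqref{eq:ratio}. By \eqref{eq:approx},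
\[
\Big|\tfrac1k\,q_k\circ R^{n_k}-(v\circ R-v)\Big|\le\frac{1+|L|}{k}\qquad\text{outside }W_k .
\]
The bound tends to $0$ a.e.\ and $\mu(W_k)\to0$, so $\frac1kq_k\circ R^{n_k}\to v\circ R-v$ in measure. By (F1) and (F3), for every bounded continuous $\psi:\mathbf R\to\mathbf R$,
\begin{equation}\label{eq:law}
\int\psi(q_k/k)\,d\mu=\int\psi\big(\tfrac1kq_k\circ R^{n_k}\big)\,d\mu\ \longrightarrow\ \int\psi(v\circ R-v)\,d\mu .
\end{equation}

\emph{The ratios seen from $E$.} Since $R$ preserves $\mu$, the sets $R^{-1}Z_i$ also cover $X$ up to a null set, and so do the $r^2$ sets $Z_j\cap R^{-1}Z_i$. Let $x\in Z_j\cap R^{-1}Z_i$ with $\phi(x)\ne0$. For large $k$, both $f_{c_k}(x)$ and $f_{c_k}(Rx)$ are nonzero, and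
\[
q_k(x)-(\ell_{i,k}-\ell_{j,k})=L(x)+\big(\log|f_{c_k}(Rx)|-\ell_{i,k}\big)-\big(\log|f_{c_k}(x)|-\ell_{j,k}\big)
\]
converges to a finite limit, because $Rx\in Z_i$ and $x\in Z_j$. Pass to a further subsequence along which $(\ell_{i,k}-\ell_{j,k})/k\to\lambda_{ij}\in[-\infty,\infty]$ for all $i,j$. Then $q_k/k\to\lambda_{ij}$ a.e.\ on $Z_j\cap R^{-1}Z_i$.

\emph{Comparison.} The set $\Lambda$ of finite $\lambda_{ij}$ has at most $N^2$ elements, so $-s\notin\Lambda$ for some $s\in\{1,\dots,N^2+1\}$. Let $\psi\ge0$ be continuous with compact support, $\psi(-s)=1$ and $\psi=0$ on $\Lambda$. Then $\psi(q_k/k)\to0$ a.e.: by continuity where the limit $\lambda_{ij}$ is finite, and because $q_k/k$ leaves the support of $\psi$ where it is infinite. So the left side of \eqref{eq:law} tends to $0$ by dominated convergence, while the limit on the right is at least $\mu(D_s)>0$. This is a contradiction.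

\medskip
\emph{Case 2: $C_R=I$ on $L^p(\mu)$.} Now $T=M_\phi$ and $h_k=\phi^{n_k}f_{c_k}$ a.e. As in Step~4 of the previous proof, we count dimensions, but the conclusion now holds only on a piece of $X$ that depends on $v$.

\emph{Claim: for each real bounded $v$ there is a measurable $Y\subset X$ with $\mu(Y)\ge1/N$ and $v|_Y\in\operatorname{span}(1,L|_Y)$ in $L^0(Y)$.} Since $r\le N$ sets $Z_j$ cover $X$ up to a null set, one of them, $Y=Z_j$, has measure at least $1/N$. The first inequality in \eqref{eq:approx} and $\log|h_k|=n_kL+\log|f_{c_k}|$ give, a.e.\ on $Y\setminus W_k$,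
\[
\Big|\frac{n_kL+\ell_{j,k}}{k}-v\Big|\le\frac{1+\big|\log|f_{c_k}|-\ell_{j,k}\big|}{k}.
\]
The bound tends to $0$ at every point of $Y$ by Lemma~\ref{lem:scales}, and $\mu(W_k)\to0$. So $(n_kL+\ell_{j,k})/k\to v$ in measure on $Y$, and Lemma~\ref{lem:closed} proves the claim.

To reach a contradiction we need many functions $v$, any three of which are independent on every set of positive measure; then the overlap of the sets $Y$ does the rest. Powers of a function $\xi$ with null level sets have this property. To build $\xi$, halve $X$ repeatedly by (F4): for finite words $\sigma$ in $0,1$ we get sets $P_\sigma$ with $P_\emptyset=X$, $P_\sigma=P_{\sigma0}\cup P_{\sigma1}$ disjointly, and $\mu(P_\sigma)=2^{-|\sigma|}$. Each $x$ determines digits $\varepsilon_n(x)\in\{0,1\}$ with $x\in P_{\varepsilon_1(x)\cdots\varepsilon_n(x)}$ for all $n$. Put $\xi=\sum_{n\ge1}3^{-n}\varepsilon_n$, a measurable function with values in $[0,1/2]$. The value of $\xi$ determines all the digits, so a level set of $\xi$ lies in a single $P_\sigma$ of each length $n$, and it is null.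

Let $Y_i$ be the set given by the claim for $v=\xi^i$, $1\le i\le 2N+1$. Then
\[
\int\sum_i1_{Y_i}\,d\mu\ge\frac{2N+1}{N}>2,
\]
so $\sum_i1_{Y_i}\ge3$ on a set of positive measure. As there are finitely many triples, $Y=Y_{i_1}\cap Y_{i_2}\cap Y_{i_3}$ has positive measure for some distinct $i_1,i_2,i_3$. On $Y$ the three functions $\xi^{i_1},\xi^{i_2},\xi^{i_3}$ lie in $\operatorname{span}(1,L|_Y)$, of dimension at most $2$, so $Q(\xi)=0$ a.e.\ on $Y$ for a nonzero polynomial $Q(t)=b_1t^{i_1}+b_2t^{i_2}+b_3t^{i_3}$. Up to a null set, $Y$ is then covered by the finitely many level sets of $\xi$ at the roots of $Q$, so $\mu(Y)=0$. This is a contradiction.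
\end{proof}

\section{Cyclicity and the role of the hypotheses}\label{sec:limits}

Passing from scalar multiples to linear combinations of the orbit destroys the ratio identity \eqref{eq:ratio}, and with it the obstruction. For an irrational translation, averages along the orbit isolate each Fourier mode.

\begin{proof}[Proof of Proposition~\ref{prop:cyclic}]
Let $e_j(x)=e^{2\pi ijx}$, so that $U_\alpha e_j=e^{2\pi ij\alpha}e_j$, and let $f=\sum_{j\in\mathbf Z}2^{-|j|}e_j$, a uniformly convergent series. Fix $k\in\mathbf Z$. For $M\ge1$,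
\[
\frac1M\sum_{s=0}^{M-1}e^{-2\pi isk\alpha}\,U_\alpha^sf=\sum_{j\in\mathbf Z}2^{-|j|}\gamma_{j}(M)\,e_j,\qquad \gamma_j(M)=\frac1M\sum_{s=0}^{M-1}e^{2\pi is(j-k)\alpha}.
\]
We have $\gamma_k(M)=1$ and $|\gamma_j(M)|\le1$. For $j\ne k$ the number $(j-k)\alpha$ is not an integer, and summing the geometric series gives $|\gamma_j(M)|\le2M^{-1}|1-e^{2\pi i(j-k)\alpha}|^{-1}\to0$ as $M\to\infty$. The uniform distance from the average to $2^{-|k|}e_k$ is at most $\sum_{j\ne k}2^{-|j|}|\gamma_j(M)|$, which tends to $0$ by dominated convergence for series. So the closed span of $\{U_\alpha^sf:s\ge0\}$ in $L^p([0,1])$ contains every $e_k$, hence all trigonometric polynomials, and these are dense in $L^p([0,1])$.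
\end{proof}

In Theorem~\ref{thm:N}, the boundedness of $\phi$ makes $T$ continuous, which carries $h\to g$ to $Th\to Tg$. The absence of atoms enters through (F4): in Lemma~\ref{lem:weight}, in the splitting of $D$ and in the construction of $\xi$. It cannot simply be dropped: if $X$ consists of $N$ points of positive mass, then $E=L^p(\mu)$ has dimension $N$. The invariance of $\mu$ gives (F1), and its finiteness puts the test functions $e^{kv}$ in $L^p$ and is used in (F2) and (F3). The last example shows that neither of these two properties suffices without the other.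

\begin{example}\label{ex:line}
Let $1\le p<\infty$, $X=\mathbf R$, $Rx=x+1$, and $\phi=2$ on $[0,\infty)$, $\phi=1/2$ on $(-\infty,0)$. The map $R$ preserves Lebesgue measure, which is atomless and infinite. The operator $T=M_\phi C_R$ is hypercyclic on $L^p(\mathbf R,dx)$. Indeed, let $Y_0=Y_1$ be the set of compactly supported functions, $n_k=k$, and $S_ng(x)=g(x-n)/\phi_n(x-n)$, so that $T^nS_ng=g$. Let $g$ be supported in $[-a,a]$ with $a$ a positive integer. If $x+n\le a$, then $x+i\ge0$ forces $n-i\le a$, so at most $a$ of the points $x,\dots,x+n-1$ are nonnegative and $\phi_n(x)\le2^{2a-n}$. If $x\ge-a$, then $x+i<0$ forces $i<a$, so at most $a$ of them are negative and $\phi_n(x)\ge2^{n-2a}$. Hence $\|T^ng\|_p$ and $\|S_ng\|_p$ are at most $2^{2a-n}\|g\|_p$, and the Hypercyclicity Criterion holds.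

Now let $\rho(x)=e^{-|x|}/2$ and $\mu=\rho\,dx$, an atomless probability measure that $R$ does not preserve. The map $Jf=\rho^{-1/p}f$ is an isometry of $L^p(\mathbf R,dx)$ onto $L^p(\mu)$, and $JTJ^{-1}=M_\chi C_R$ with $\chi=\phi\cdot(\rho\circ R/\rho)^{1/p}\le2e^{1/p}$. Since $J$ carries a dense orbit of $T$ to a dense orbit of $JTJ^{-1}$, the operator $M_\chi C_R$ is hypercyclic on $L^p(\mu)$.
\end{example}

\begin{thebibliography}{1}

\bibitem{Behani}
Vincent B\'ehani, \emph{A study of Bishop operators from the point of view of linear dynamics}, arXiv:2207.11419 (2022).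

\end{thebibliography}
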